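\title{Hypersurfaces whose parametric curves through a point have arbitrarily large degree}

\begin{abstract}
Let $\mathbb{K}$ be an algebraically closed field. Suppose that a hypersurface of degree at most $d$ in $\mathbb{K}^n$ contains the image of a non-constant polynomial map $\mathbb{K}\to\mathbb{K}^n$ through a given point. We ask whether it must then contain such a curve, through the same point, whose degree is bounded in terms of $n$ and $d$ alone. The answer is no, in every characteristic: on the cubic surface $x^2+y^2+z^2-xyz=4$ every positive integer occurs as the least degree of such a curve through a suitable point. A bound exists exactly when $n\le 2$ or $d<n$, and in these cases we determine the best one.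
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Throughout, $\mathbb{K}$ is an algebraically closed field of arbitrary characteristic, and $n,d$ are positive integers. A \emph{hypersurface of degree $\delta$} in $\mathbb{K}^n$ is the zero set of a polynomial of degree $\delta\ge1$. The degree of a polynomial map $g=(g_1,\dots,g_n)\colon\mathbb{K}\to\mathbb{K}^n$ is $\deg g=\max_i\deg g_i$, where all constants, including $0$, have degree $0$. An irreducible affine curve $\Gamma\subset\mathbb{K}^n$ is \emph{parametric of degree at most $e$} if there is a non-constant polynomial map $g\colon\mathbb{K}\to\Gamma$ with $\deg g\le e$, and it is \emph{parametric} if this holds for some $e$. The following problem comes from Jelonek and Laso\'n \cite{JL}.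

\begin{quote}
\emph{Is there, for all $n$ and $d$, a constant $D=D(n,d)$ such that every hypersurface in $\mathbb{K}^n$ of degree at most $d$ that contains a parametric curve through $O=(0,\dots,0)$ also contains a parametric curve through $O$ of degree at most $D$?}
\end{quote}

We say that $D(n,d)$ \emph{exists} if there is such a constant for the pair $(n,d)$, and that a number \emph{works} if it has the required property.

Two reductions put the question in a convenient form. First, parametric curves are exactly the images of non-constant polynomial maps. If $g_i$ is not constant, then $t$ is a root of the polynomial $g_i(X)-g_i(t)$, whose leading coefficient lies in $\mathbb{K}^*$, so $\mathbb{K}[t]$ is integral over $\mathbb{K}[g_1,\dots,g_n]$. Hence $g$ is a finite map, and $g(\mathbb{K})$ is a closed irreducible set of dimension $1$; it equals every irreducible curve $\Gamma$ that contains it. Second, a translation of $\mathbb{K}^n$ changes neither the degree of a hypersurface nor the degree of a non-constant map $g$, so $O$ may be replaced by any point. For a hypersurface $H$ and a point $Q\in H$ let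
\[
\mu(H,Q)\in\{1,2,\dots\}\cup\{\infty\}
\]
be the least degree of a non-constant polynomial map $g\colon\mathbb{K}\to H$ with $Q\in g(\mathbb{K})$, with $\mu(H,Q)=\infty$ if there is none. A number $D$ works for $(n,d)$ if and only if every finite value $\mu(H,Q)$, with $H\subset\mathbb{K}^n$ of degree at most $d$, is at most $D$.

For a fixed $e$, the condition $\mu(H,O)\le e$ is a finite problem. If $H=\{f=0\}$, write $g(t)=c_1t+\dots+c_et^e$ with unknown vectors $c_k\in\mathbb{K}^n$, not all zero; then $f(g(t))=0$ is a finite system of polynomial equations in the $c_k$. The condition $\mu(H,O)<\infty$ asks that one of these infinitely many systems be solvable, and a constant $D(n,d)$ would reduce it to a single system whose size depends only on $n$ and $d$. The simplest cases suggest that such a constant exists: when $d<n$ there is always a line, and in the plane the degree of a parametrization, once redundancy is removed, is bounded by the degree of the curve. Since hypersurfaces of degree at most $d$ depend on finitely many coefficients, one may expect the same in general. This expectation already fails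 for a single cubic surface. Let
\[
F(x,y,z)=x^2+y^2+z^2-xyz-4,\qquad S=\{F=0\}\subset\mathbb{K}^3 .
\]

\begin{theorem}\label{thm:cubic}
For every integer $m\ge1$ there is a point $P\in S$ with $\mu(S,P)=m$. Hence $D(3,3)$ does not exist, and the answer to the question is negative for every algebraically closed field $\mathbb{K}$.
\end{theorem}

\begin{theorem}\label{thm:class}
The constant $D(n,d)$ exists if and only if $n\le2$ or $d<n$. More precisely:
\begin{enumerate}
\item[(1)] If $d<n$ and $n\ge2$, every hypersurface of degree at most $d$ through $O$ contains a line through $O$, so $D(n,d)=1$ works.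
\item[(2)] $D(2,d)=d$ works and is optimal. For $n=1$ the statement is vacuous.
\item[(3)] If $d\ge n\ge3$, then $D(n,d)$ does not exist. In fact there is one irreducible hypersurface $H_n\subset\mathbb{K}^n$ of degree $n$, smooth if $n\ge4$, such that every integer $m\ge1$ equals $\mu(H_n,Q)$ for some $Q\in H_n$.
\end{enumerate}
\end{theorem}

The value in (1) cannot be lowered, since every parametric curve has degree at least $1$. Parts (1) and (2) are proved in Section~\ref{sec:bounds}. Sections~\ref{sec:torus} and~\ref{sec:curves} prove Theorem~\ref{thm:cubic}: the surface $S$ is the quotient of the torus $(\mathbb{K}^*)^2$ by inversion, and every parametric curve on $S$ comes from a multiplicative relation $u^b=\pm v^a$ on the torus whose exponents are read off from the degrees of the parametrization. Section~\ref{sec:higher} carries the example to higher dimensions.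

\section{Low degree and plane curves}\label{sec:bounds}

\begin{proof}[Proof of Theorem~\ref{thm:class}(1)]
Let $f(O)=0$ and $\deg f=\delta\le d\le n-1$. Write $f=f_1+\dots+f_\delta$ with $f_i$ homogeneous of degree $i$, possibly zero. By the projective dimension theorem, fewer than $n$ homogeneous polynomials of positive degree in $n$ variables over an algebraically closed field have a common zero other than the origin. So there is $c\ne0$ with $f_i(c)=0$ for all $i$. Then $f(tc)=\sum_it^if_i(c)=0$, and the line $t\mapsto tc$ lies in $\{f=0\}$ and passes through $O$.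
\end{proof}

The hypothesis $d<n$ enters only through the count of forms, and without it there may be no curve at all. On the hypersurface $x_1\cdots x_n=1$, of degree $n$, a polynomial map satisfies $g_1\cdots g_n=1$ in $\mathbb{K}[t]$. The units of $\mathbb{K}[t]$ are the nonzero constants, so $g$ is constant. This property of units is what makes all the counterexamples below work.

In the plane, the idea is to intersect with a general line: the parameter values that land on the line are the roots of a polynomial of degree $\deg g$, while the line meets $H$ in at most $d$ points. The difficulty is that $g$ may be redundant. The map $(t^5,t^{10})$ covers the parabola $y=x^2$ five times; in characteristic $p$ the map $(t^p,t^{2p})$ is even injective, but all the roots in question are multiple. Both defects disappear when the parameter is a rational function of the coordinates, and this is what we arrange first.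

\begin{proof}[Proof of Theorem~\ref{thm:class}(2)]
For $n=1$ a hypersurface is a finite set and contains no curve. Let $n=2$, let $H=\{f=0\}$ with $1\le\deg f\le d$, and let $g=(g_1,g_2)\colon\mathbb{K}\to H$ be a non-constant polynomial map with $O\in g(\mathbb{K})$.

\emph{Removing the redundancy.} L\"uroth's theorem says that every field strictly larger than $\mathbb{K}$ and contained in $\mathbb{K}(t)$ has the form $\mathbb{K}(s)$. So $\mathbb{K}(g_1,g_2)=\mathbb{K}(s)$ with $s\in\mathbb{K}(t)$ non-constant. View $s$ as a surjective map $\mathbb{P}^1\to\mathbb{P}^1$. If $s(\infty)=c$ is finite, replace $s$ by $1/(s-c)$; so we may assume $s(\infty)=\infty$. Write $g_i=h_i(s)$ with $h_i\in\mathbb{K}(X)$. If $h_i$ had a pole at a finite point $c$, we could pick $t_1$ with $s(t_1)=c$; then $t_1\ne\infty$, and the polynomial $g_i$ would have a pole at $t_1$. So $h_1,h_2$ are polynomials, and one of them, say $h_j$, is not constant. If $s$ had a pole at a finite point $t_1$, then so would $g_j=h_j(s)$. So $s$ is a non-constant polynomial, and $s\colon\mathbb{K}\to\mathbb{K}$ is surjective. Thus $h=(h_1,h_2)$ has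 $h(\mathbb{K})=g(\mathbb{K})$, which lies in $H$ and contains $O$, and $\mathbb{K}(h_1,h_2)=\mathbb{K}(X)$. It remains to show that $m=\deg h$ is at most $d$.

\emph{Two consequences of $\mathbb{K}(h_1,h_2)=\mathbb{K}(X)$.} Write $X=A(h_1,h_2)/B(h_1,h_2)$ with polynomials $A,B$, and let $E\subset\mathbb{K}$ be the finite zero set of $B(h_1,h_2)\ne0$. For $c\notin E$ we have $c=A(h(c))/B(h(c))$, so $h$ is injective on $\mathbb{K}\setminus E$. Also, $h_1'$ and $h_2'$ are not both zero: otherwise, $h$ being non-constant, the characteristic is some $p>0$ and $\mathbb{K}(h_1,h_2)\subset\mathbb{K}(X^p)\ne\mathbb{K}(X)$.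

\emph{Counting points on a line.} For $(\alpha,\beta)\in\mathbb{K}^2$ put $q=\alpha h_1+\beta h_2$. The pairs with $\deg q<m$ and the pairs with $q'=0$ form two proper linear subspaces of $\mathbb{K}^2$; fix $(\alpha,\beta)$ outside both. Choose $\gamma\in\mathbb{K}$ different from the values $q(c)$ with $q'(c)=0$ or $c\in E$, and such that the line $\ell=\{\alpha x+\beta y=\gamma\}$ is not contained in $H$. Only finitely many $\gamma$ are excluded; for the last condition, each line contained in $H$ gives a linear factor of $f$, so there are at most $d$ of them. Now $q-\gamma$ has degree $m$, its roots are simple, and they lie outside $E$. Their images under $h$ are $m$ distinct points of $H\cap\ell$. The restriction of $f$ to $\ell$ is a nonzero polynomial of degree at most $d$ in a linear coordinate on $\ell$, so $m\le d$.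

\emph{Optimality.} A non-constant polynomial map into $\{y=x^d\}$ has the form $(g_1,g_1^d)$ with $g_1$ non-constant, so its degree is at least $d$, and $(t,t^d)$ has degree $d$ and passes through $O$.
\end{proof}

Only the last count uses $n=2$. For $n\ge3$ the line becomes a hyperplane, which meets $H$ in infinitely many points as soon as it meets it at all, and the count gives nothing.

\section{The cubic surface as a quotient of a torus}\label{sec:torus}

The torus $(\mathbb{K}^*)^2$, which is the cubic surface $uvw=1$, has two features of a counterexample. It is rigid, and it carries the curves $r\mapsto(r^a,r^b)$ with arbitrarily large exponents. Its defect is that these curves are parametrized by $\mathbb{K}^*$ and not by $\mathbb{K}$. The map $r\mapsto r+r^{-1}$ repairs this: it sends $\mathbb{K}^*$ onto $\mathbb{K}$, since $X^2-cX+1$ has a nonzero root for every $c\in\mathbb{K}$, and it identifies $r$ with $r^{-1}$. So we divide the torus by the inversion $(u,v)\mapsto(u^{-1},v^{-1})$, under which each curve $r\mapsto(r^a,r^b)$ is stable. For a field $\Omega\supseteq\mathbb{K}$ and $u,v\in\Omega^*$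 put
\[
\pi(u,v)=\bigl(u+u^{-1},\ v+v^{-1},\ uv+(uv)^{-1}\bigr).
\]
For $\alpha,\beta\in\Omega^*$ we have $\alpha+\alpha^{-1}-\beta-\beta^{-1}=(\alpha-\beta)\bigl(1-(\alpha\beta)^{-1}\bigr)$, so
\begin{equation}\label{eq:trace}
\alpha+\alpha^{-1}=\beta+\beta^{-1}\iff\alpha=\beta^{\pm1}.
\end{equation}

\begin{lemma}\label{lem:param}
Let $\Omega\supseteq\mathbb{K}$ be a field and $u,v\in\Omega^*$. Then $F(\pi(u,v))=0$. Conversely, if $x=u+u^{-1}$, $y=v+v^{-1}$ and $z\in\Omega$ satisfy $F(x,y,z)=0$, then $(x,y,z)$ equals $\pi(u,v)$ or $\pi(u,v^{-1})$. In particular $\pi$ maps $(\mathbb{K}^*)^2$ onto $S$.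
\end{lemma}

\begin{proof}
Let $x=u+u^{-1}$, $y=v+v^{-1}$, $z_+=uv+u^{-1}v^{-1}$ and $z_-=uv^{-1}+u^{-1}v$. Then $z_++z_-=xy$ and
\[
z_+z_-=u^2+v^2+v^{-2}+u^{-2}=(x^2-2)+(y^2-2).
\]
Since $F(x,y,z)=z^2-xyz+(x^2+y^2-4)$, we get $F(x,y,z)=(z-z_+)(z-z_-)$ for all $z\in\Omega$. Finally $\pi(u,v)=(x,y,z_+)$ and $\pi(u,v^{-1})=(x,y,z_-)$.
\end{proof}

The fibers of $\pi$ are exactly the orbits of the inversion, which justifies the word quotient. Indeed, let $\pi(u',v')=\pi(u,v)$. By \eqref{eq:trace} we may assume, after inverting $(u',v')$, that $u'=u$. If $v'\ne v$, then $v'=v^{-1}$, $v^2\ne1$ and $uv^{-1}=(uv)^{\pm1}$. The upper sign gives $v^2=1$, so the lower one holds, $u^2=1$, and $(u',v')=(u^{-1},v^{-1})$.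

A monomial $u^iv^j$ is not invariant under inversion, but its sum with its inverse is. The next lemma says that this sum is a polynomial in the coordinates of $S$. It allows us to express multiplicative relations on the torus as polynomial equations on $S$.

\begin{lemma}\label{lem:C}
For all $i,j\in\mathbb{Z}$ there is a polynomial $C_{i,j}\in\mathbb{K}[x,y,z]$ such that
\[
C_{i,j}(\pi(u,v))=u^iv^j+u^{-i}v^{-j}
\]
for every field $\Omega\supseteq\mathbb{K}$ and all $u,v\in\Omega^*$.
\end{lemma}

\begin{proof}
Let $c_{i,j}=u^iv^j+u^{-i}v^{-j}$. Expanding the products gives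
\[
(u+u^{-1})\,c_{i,j}=c_{i+1,j}+c_{i-1,j},\qquad (v+v^{-1})\,c_{i,j}=c_{i,j+1}+c_{i,j-1}.
\]
Put $C_{0,0}=2$, $C_{1,0}=x$, $C_{0,1}=y$, $C_{1,1}=z$. For $i\in\{0,1\}$ define $C_{i,j}$ for all $j$ by $C_{i,j+1}+C_{i,j-1}=yC_{i,j}$, running the recursion upward and downward from $j=0,1$. Then, for each $j$, define $C_{i,j}$ for all $i$ by $C_{i+1,j}+C_{i-1,j}=xC_{i,j}$, starting from $i=0,1$. The values $C_{i,j}(\pi(u,v))$ and $c_{i,j}$ agree for $i,j\in\{0,1\}$ and obey the same recursions.
\end{proof}

For $j=0$ only the variable $x$ appears. Writing $t$ for it, we obtain the polynomials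
\[
T_0=2,\qquad T_1=t,\qquad T_{k+1}=tT_k-T_{k-1},\qquad T_k(r+r^{-1})=r^k+r^{-k},
\]
and by induction $T_k$ is monic of degree $k$ for $k\ge1$. For integers $(a,b)\ne(0,0)$ put
\[
g_{a,b}(t)=\bigl(T_{|a|}(t),\,T_{|b|}(t),\,T_{|a+b|}(t)\bigr).
\]
Then $g_{a,b}(r+r^{-1})=\pi(r^a,r^b)$. Every $t\in\mathbb{K}$ has the form $r+r^{-1}$, so $g_{a,b}$ is a non-constant polynomial map into $S$, of degree $\max(|a|,|b|,|a+b|)$. These curves give upper bounds for $\mu$. The lower bounds require control over \emph{all} parametric curves on $S$, and the first case can be done by hand.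

\begin{example}[the cases $m=1$ and $m=2$]\label{ex:conic}
Let $g=(g_1,g_2,g_3)$ be a non-constant map into $S$ of degree $1$. The coefficient of $t^3$ in $F(g(t))$ is minus the product of the coefficients of $t$ in $g_1,g_2,g_3$, so one coordinate is constant. Since $F$ is symmetric in $x,y,z$, let $g_3=c=w+w^{-1}$ with $w\in\mathbb{K}^*$. Then $c^2-4=(w-w^{-1})^2$, and $F(g)=0$ reads
\[
(g_1-wg_2)(g_1-w^{-1}g_2)=-(w-w^{-1})^2 .
\]
If $w\ne w^{-1}$, both factors are units of $\mathbb{K}[t]$, hence constants; their difference $(w^{-1}-w)g_2$ is constant, and so $g_2$ and $g_1$ are constant. Therefore $w=\varepsilon=\pm1$, $g_3=2\varepsilon$ and $g_1=\varepsilon g_2$. So the lines on $S$ are $\{z=2\varepsilon,\ x=\varepsilon y\}$ and their images under permutations of the coordinates; one of them is $g_{1,0}(t)=(t,2,t)$. A point of $S$ none of whose coordinates is $\pm2$ lies on no line.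

Now take the conic $g_{1,1}(t)=(t,t,t^2-2)$. Its point $P=g_{1,1}(t_0)$ has a coordinate $\pm2$ only if $t_0\in\{0,2,-2\}$, so $\mu(S,P)=2$ for all other $t_0$. On the torus, $z=2\varepsilon$ is the relation $uv=\varepsilon$, and with $t_0=s+s^{-1}$ we have $P=\pi(s,s)$; the excluded values $t_0=\pm2$ and $t_0=0$ correspond to $s^2=1$ and $s^2=-1$, that is, to $s^4=1$.
\end{example}

The example shows the shape of the general argument. Curves of low degree force a multiplicative relation with small exponents and with constant $\pm1$, and a point $\pi(s,s^N)$ satisfies no unexpected relation of this kind unless $s$ is a root of unity of small order.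

\section{All parametric curves on the cubic surface}\label{sec:curves}

Let $g=(g_1,g_2,g_3)$ be a non-constant polynomial map into $S$. We want to lift it to the torus, that is, to write $g=\pi(u,v)$. This is impossible with $u,v\in\mathbb{K}[t]$, since units of $\mathbb{K}[t]$ are constant, so we need a larger field that contains the roots of $X^2-g_1X+1$ and $X^2-g_2X+1$, and in which degrees still make sense. Expansions at $t=\infty$ provide one. Let $\Omega=\mathbb{K}((t^{-1}))$ be the field of formal series $f=\sum_{k\le k_0}c_kt^k$ with $c_k\in\mathbb{K}$; it contains $\mathbb{K}[t]$. For $f\ne0$ let $\nu(f)\in\mathbb{Z}$ be the largest $k$ with $c_k\ne0$. Then $\nu=\deg$ on nonzero polynomials, $\nu(ff')=\nu(f)+\nu(f')$, and $\nu(f+f')\le\max(\nu(f),\nu(f'))$ if $f+f'\neq0$, with equality if $\nu(f)\ne\nu(f')$.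

\begin{lemma}\label{lem:laurent}
Let $p\in\mathbb{K}[t]$.
\begin{enumerate}
\item[(a)] There is $\eta\in\Omega^*$ with $\eta+\eta^{-1}=p$.
\item[(b)] For every such $\eta$ we have $\deg p=|\nu(\eta)|$, and if $\nu(\eta)=0$ then $\eta\in\mathbb{K}^*$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $p$ is constant, take a root of $X^2-pX+1$ in $\mathbb{K}$. Otherwise let $R=\mathbb{K}[[t^{-1}]]$; then $p^{-1}\in t^{-1}R$. Define $\eta_0=0$ and $\eta_{k+1}=p^{-1}(1+\eta_k^2)$, so that all $\eta_k$ lie in $t^{-1}R$. From
\[
\eta_{k+1}-\eta_k=p^{-1}(\eta_k+\eta_{k-1})(\eta_k-\eta_{k-1})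
\]
we get $\eta_{k+1}-\eta_k\in t^{-k-1}R$ by induction. So each coefficient of $\eta_k$ is eventually constant in $k$, and the limit series $\eta$ has $\eta-\eta_k\in t^{-k-1}R$. Then $\eta-p^{-1}(1+\eta^2)=(\eta-\eta_{k+1})-p^{-1}(\eta+\eta_k)(\eta-\eta_k)$ lies in $t^{-k-1}R$ for every $k$, hence vanishes. Thus $p\eta=1+\eta^2$, which gives $\eta\ne0$ and $p=\eta+\eta^{-1}$.

(b) We have $\nu(\eta^{-1})=-\nu(\eta)$. If $\nu(\eta)\ne0$, the two summands of $p$ have different $\nu$, so $\deg p=\nu(p)=|\nu(\eta)|$. If $\nu(\eta)=0$, then $p=0$ or $\nu(p)\le0$, so $p$ is constant. In that case $X^2-pX+1$ splits into linear factors over the algebraically closed field $\mathbb{K}$, and its root $\eta$ lies in $\mathbb{K}^*$.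
\end{proof}

For $p=t$ the iteration gives $\eta=t^{-1}+t^{-3}+2t^{-5}+\cdots$. It never divides by an integer, so the lemma holds in characteristic $2$ as well, where the quadratic formula is not available.

\begin{proposition}\label{prop:key}
Let $g=(g_1,g_2,g_3)\colon\mathbb{K}\to S$ be a non-constant polynomial map. There are integers $(a,b)\ne(0,0)$ and a sign $\varepsilon=\pm1$ such that
\begin{enumerate}
\item[(i)] $|a|=\deg g_1$, $|b|=\deg g_2$, $|a+b|=\deg g_3$;
\item[(ii)] $u_0^b=\varepsilon v_0^a$ for all $u_0,v_0\in\mathbb{K}^*$ with $\pi(u_0,v_0)\in g(\mathbb{K})$.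
\end{enumerate}
\end{proposition}

\begin{proof}
Since $\mathbb{K}$ is infinite, $F(g_1,g_2,g_3)=0$ in $\mathbb{K}[t]$. By Lemma~\ref{lem:laurent}(a) there are $u,v\in\Omega^*$ with $u+u^{-1}=g_1$ and $v+v^{-1}=g_2$, and by Lemma~\ref{lem:param}, after replacing $v$ by $v^{-1}$ if necessary, $(g_1,g_2,g_3)=\pi(u,v)$.

\emph{The exponents.} Put $a=\nu(u)$ and $b=\nu(v)$, so $\nu(uv)=a+b$. Lemma~\ref{lem:laurent}(b), applied to $u$, $v$ and $uv$, gives (i). If $a=b=0$, all $g_i$ would be constant.

\emph{A constant monomial.} The one numerical invariant $\nu$ can be canceled by a suitable monomial: $\theta=u^bv^{-a}$ has $\nu(\theta)=ab-ab=0$. This alone says little about a series, but by Lemma~\ref{lem:C}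
\[
\theta+\theta^{-1}=C_{b,-a}(g_1,g_2,g_3)\in\mathbb{K}[t],
\]
so Lemma~\ref{lem:laurent}(b) applies and gives $\theta\in\mathbb{K}^*$.

\emph{The constant is a sign.} The relation $u^b=\theta v^a$ is carried by the inversion to $u^b=\theta^{-1}v^a$, so only $\theta=\pm1$ should be compatible with a curve on the quotient. To prove it, suppose $\theta\ne\theta^{-1}$. The element $\rho=\theta u+\theta^{-1}u^{-1}=C_{b+1,-a}(g_1,g_2,g_3)$ is a polynomial in $t$, and so are
\[
\rho-\theta^{-1}g_1=(\theta-\theta^{-1})\,u,\qquad \rho-\theta g_1=(\theta^{-1}-\theta)\,u^{-1}.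
\]
Hence $u$ is a unit of $\mathbb{K}[t]$, so $u$ is constant and $a=0$. The same computation with $\theta v+\theta^{-1}v^{-1}=C_{b,1-a}(g_1,g_2,g_3)$ and $g_2$ shows that $v$ is constant and $b=0$. This contradicts $(a,b)\ne(0,0)$. So $\theta^2=1$, and $\theta=\varepsilon=\pm1$.

\emph{Passing to a point.} The series $u,v$ cannot be evaluated at a point $t_0\in\mathbb{K}$, but the identity $C_{b,-a}(g_1,g_2,g_3)=2\varepsilon$ holds in $\mathbb{K}[t]$ and can. Let $\pi(u_0,v_0)=g(t_0)$ and $\theta_0=u_0^bv_0^{-a}$. By Lemma~\ref{lem:C},
\[
\theta_0+\theta_0^{-1}=C_{b,-a}(g(t_0))=2\varepsilon=\varepsilon+\varepsilon^{-1},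
\]
and \eqref{eq:trace} gives $\theta_0=\varepsilon$.
\end{proof}

It remains to choose a point at which the only relations with small exponents are those that we put in. For the point $\pi(s,s^N)$ these are the relations with $b=Na$, and the smallest of them has $|a+b|=N+1$.

\begin{proof}[Proof of Theorem~\ref{thm:cubic}]
For $m=1$ take any point of the line $g_{1,0}$. Let $m=N+1$ with $N\ge1$. The field $\mathbb{K}$ is infinite and each equation $s^{2k}=1$ has finitely many solutions, so there is $s\in\mathbb{K}^*$ with
\begin{equation}\label{eq:s}
s^{2k}\ne1\qquad\text{for }1\le k\le N(N+1).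
\end{equation}
Put
\[
P=\pi(s,s^N)=\bigl(s+s^{-1},\ s^N+s^{-N},\ s^{N+1}+s^{-N-1}\bigr).
\]
The map $g_{1,N}=(t,T_N,T_{N+1})$ has degree $N+1$ and sends $s+s^{-1}$ to $P$, so $\mu(S,P)\le N+1$.

Suppose that a non-constant polynomial map $g\colon\mathbb{K}\to S$ with $\deg g\le N$ passes through $P$, and take $a,b,\varepsilon$ from Proposition~\ref{prop:key}. By (i), $|a|,|b|,|a+b|\le N$. By (ii) with $(u_0,v_0)=(s,s^N)$, we have $s^b=\varepsilon s^{Na}$, hence $s^{2(b-Na)}=1$. Since $|b-Na|\le N+N^2$, condition \eqref{eq:s} forces $b=Na$. As $(a,b)\ne(0,0)$, we get $a\ne0$ and $|a+b|=(N+1)|a|\ge N+1$, a contradiction. Thus $\mu(S,P)=N+1=m$.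

Translating $P$ to $O$ gives, for every $m$, a cubic surface that contains a parametric curve of degree $m$ through $O$ and none of smaller degree. So no constant $D(3,3)$ works.
\end{proof}

For $N=1$, condition \eqref{eq:s} says $s^4\ne1$, which is exactly the condition found in Example~\ref{ex:conic}. Some condition on $s$ is needed for every $N$: for $s=1$ the point $P=(2,2,2)$ lies on the line $g_{1,0}$.

\begin{remark}
How often $\mu(S,P)$ is finite depends on the field. Let $\mathbb{K}$ be the algebraic closure of a finite field. Every $s\in\mathbb{K}^*$ is then a root of unity, which is why \eqref{eq:s} excludes only finitely many orders. Every point of $S$ is $P=\pi(u_0,v_0)$ with $u_0,v_0$ in a finite subfield, whose multiplicative group is cyclic; so $u_0=r^a$ and $v_0=r^b$ with $a,b\ge1$, and $g_{a,b}$ passes through $P$. In this case $\mu(S,\cdot)$ is finite everywhere and unbounded. In characteristic $0$, on the other hand, $2^b=\pm3^a$ forces $a=b=0$, so Proposition~\ref{prop:key} gives $\mu(S,P)=\infty$ for $P=\pi(2,3)=(5/2,\,10/3,\,37/6)$.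
\end{remark}

\section{Higher dimensions}\label{sec:higher}

The cylinder $S\times\mathbb{K}^{n-3}$ is no counterexample for $n\ge4$: it contains a line through every point, as Theorem~\ref{thm:class}(1) demands of any hypersurface of degree less than $n$. The new coordinates have to be frozen along every parametric curve. We do this by making them units, as on $x_1\cdots x_n=1$. Each frozen coordinate raises the degree by one, so the degree becomes $3+(n-3)=n$, the least value that part (1) allows. Put $H_3=S$, and for $n\ge4$
\[
H_n=\bigl\{\,w_1\cdots w_{n-3}\,\bigl(F(x,y,z)+1\bigr)=1\,\bigr\}\subset\mathbb{K}^n ,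
\]
with coordinates $x,y,z,w_1,\dots,w_{n-3}$. The shift $F+1$ is chosen so that $H_n$ contains the copy $S\times\{(1,\dots,1)\}$ of $S$.

\begin{proof}[Proof of Theorem~\ref{thm:class}(3)]
\emph{The case $n=3$.} The polynomial $F$ has degree $3$, and Theorem~\ref{thm:cubic} gives the values of $\mu$, so only irreducibility is left. As $F$ is monic of degree $2$ in $z$, a factor of $F$ free of $z$ divides $1$, so a nontrivial factorization can be written $F=(z-p)(z-q)$ with $p,q\in\mathbb{K}[x,y]$, $p+q=xy$ and $pq=x^2+y^2-4$. The product gives $\deg p+\deg q=2$, and the sum forces one of the two, say $p$, to have degree at least $2$. So $q=c$ is a constant, $p=xy-c$, and $c(xy-c)=x^2+y^2-4$, which is false because $x^2$ appears only on the right.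

\emph{Degree, irreducibility and smoothness for $n\ge4$.} The leading form of $F+1$ is $-xyz$, so the defining polynomial $\Phi=w_1G-1$, where $G=w_2\cdots w_{n-3}(F+1)$, has degree $n$. Here $G\ne0$ does not involve $w_1$. In a factorization of $\Phi$, which has degree $1$ in $w_1$, one factor is free of $w_1$; it divides both coefficients $G$ and $-1$, so it is a constant. Hence $\Phi$ is irreducible and generates the ideal of $H_n$. The partial derivative $\partial\Phi/\partial w_1=G$ does not vanish on $H_n$, where $w_1G=1$, so $H_n$ is smooth by the Jacobian criterion.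

\emph{Parametric curves for $n\ge4$.} Let $P\in S$ and $Q=(P,1,\dots,1)\in H_n$. We claim that $\mu(H_n,Q)=\mu(S,P)$. A non-constant polynomial map $g$ into $S$ through $P$ gives the map $(g,1,\dots,1)$ into $H_n$ through $Q$, of the same degree. Conversely, let $(g,\omega_1,\dots,\omega_{n-3})$, with $g=(g_1,g_2,g_3)$, be a non-constant polynomial map into $H_n$ that takes the value $Q$ at $t_0$. In $\mathbb{K}[t]$ we have $\omega_1\cdots\omega_{n-3}\,(F(g)+1)=1$, so every $\omega_i$ is a unit, hence a constant, and $\omega_i=\omega_i(t_0)=1$. Then $F(g)=0$, and $g$ is a non-constant map into $S$ through $P$ of the same degree. This proves the claim, and by Theorem~\ref{thm:cubic} every $m\ge1$ occurs as $\mu(H_n,Q)$.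

Finally let $d\ge n\ge3$. The hypersurface $H_n$ has degree $n\le d$ and the finite values $\mu(H_n,Q)$ are unbounded, so $D(n,d)$ does not exist. Together with parts (1) and (2), which cover all pairs with $n\le2$ or $d<n$, this completes the proof of Theorem~\ref{thm:class}.
\end{proof}

The restriction $n\ge4$ in the smoothness statement is needed for this family: at $(2,2,2)\in S$ the partial derivatives $2x-yz$, $2y-xz$, $2z-xy$ of $F$ all vanish, so $H_3$ is singular there.

\begin{thebibliography}{1}

\bibitem{JL}
Zbigniew Jelonek and Micha{\l} Laso\'n,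
\emph{Quantitative properties of the non-properness set of a polynomial map, a positive characteristic case},
arXiv:1906.06160 (2019).

\end{thebibliography}
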